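# Cycle lengths in the associahedron: lifting cycles by splitting a vertex

## 1. Splitting the last vertex of a polygon

Take a triangulated convex polygon and pull one of its vertices apart into two neighboring vertices. The new side needs a triangle, and the third corner of that triangle can be any vertex that was joined to the old one. So one triangulation of an $N$-gon produces a short list of triangulations of an $(N+1)$-gon, ordered by where that third corner sits. These lists carry the whole argument below, so we set them up with care first.

Polygon vertices are $1,\dots,N$ in cyclic order. A *triangulation* of the $N$-gon is identified with its set of diagonals. We use the textbook facts that it consists of $N-3$ pairwise noncrossing diagonals and has $N-2$ triangles, that any $N-3$ pairwise noncrossing diagonals form a triangulation, and that the number of triangulations is the Catalan number $C_{N-2}=\frac1{N-1}\binom{2N-4}{N-2}$. Two vertices are *neighbors* in $T$ if they are joined by a side or by a diagonal of $T$.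

**Definition (fibre, weight).** Let $N\ge 4$ and let $T$ be a triangulation of the $N$-gon. Let $1=u_1<u_2<\dots<u_d=N-1$ be the neighbors of the vertex $N$ in $T$, sides included. Put $d(T)=d\ge 2$ and $w(T)=d(T)-1$, so $1\le w(T)\le N-2$; we call $w(T)$ the weight. For $1\le j\le d$ let $T^{(j)}$ be the triangulation of the $(N+1)$-gon whose triangles are

* the triangles of $T$ that do not contain $N$,
* $\{N+1,u_i,u_{i+1}\}$ for $i<j$,
* $\{N,N+1,u_j\}$,
* $\{N,u_i,u_{i+1}\}$ for $i\ge j$.

The set $\{T^{(1)},\dots,T^{(d)}\}$ is the *fibre* of $T$; $T^{(1)}$ is its *first* and $T^{(d)}$ its *last* element. We call $u_j$ the *label* of $T^{(j)}$.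

In terms of diagonals, $T^{(j)}$ consists of
$$\text{the diagonals of } T \text{ not at } N,\qquad \{N+1,u_i\}\ (2\le i\le j),\qquad \{N,u_i\}\ (j\le i\le d-1). \tag{1}$$

This really is a triangulation. The number of diagonals is $(N-3-(d-2))+(j-1)+(d-j)=N-2$, as it should be for an $(N+1)$-gon. They do not cross. A diagonal $\{a,b\}$ with $a<b\le N-1$ crosses $\{N+1,u_i\}$ or $\{N,u_i\}$ only if $a<u_i<b$, and this would be a crossing of $\{a,b\}$ with $\{N,u_i\}$ in $T$ already. The diagonals $\{N+1,u_i\}$ and $\{N,u_k\}$ cross only if $u_k<u_i$, whereas $u_i\le u_j\le u_k$.

**Example.** Write $25$ for the diagonal $\{2,5\}$, and so on. In the pentagon let $F_5=\{25,35\}$, the fan at $5$. The neighbors of $5$ are $1,2,3,4$, so $d=4$ and $w=3$. The fibre consists of the four hexagon triangulations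
$$\{15,25,35\},\quad \{25,26,35\},\quad \{26,35,36\},\quad \{26,36,46\}$$
with labels $1,2,3,4$. For $F_1=\{13,14\}$ the neighbors of $5$ are only $1$ and $4$, so $w=1$ and the fibre is $\{13,14,15\},\{13,14,46\}$.

**(F1)** *The map $(T,j)\mapsto T^{(j)}$ is a bijection onto the triangulations of the $(N+1)$-gon. Hence $\sum_T d(T)=C_{N-1}$, that is,*
$$\sum_T (1+w(T))=C_{N-1},\qquad \sum_T w(T)=C_{N-1}-C_{N-2}. \tag{2}$$

*Proof.* We describe the inverse: contract the side $\{N,N+1\}$ and remember the third vertex of the triangle on it. Let $S$ be a triangulation of the $(N+1)$-gon and let $\{N,N+1,x\}$ be its triangle on the side $\{N,N+1\}$. A neighbor $y\neq N$ of $N+1$ satisfies $y\le x$, since otherwise $\{N+1,y\}$ crosses $\{N,x\}$. A neighbor $z\ne N+1$ of $N$ satisfies $z\ge x$, since otherwise $\{N,z\}$ crosses $\{N+1,x\}$.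

Now rename $N+1$ as $N$. No crossing arises: whether $\{a,b\}$ with $a<b\le N-1$ crosses a segment ending in $N$ or $N+1$ depends only on the other end of that segment, and two segments ending in $N$ do not cross. Of the $N-2$ diagonals of $S$ exactly one is lost. If $1<x<N-1$, the diagonals $\{N+1,x\}$ and $\{N,x\}$ become one. If $x=1$, the diagonal $\{N,1\}$ becomes a side. If $x=N-1$, the diagonal $\{N+1,N-1\}$ becomes a side. By the inequalities on $y$ and $z$ there is no other merging and no other diagonal turns into a side. So we get $N-3$ noncrossing diagonals, a triangulation $T$ of the $N$-gon, in which $x$ is a neighbor of $N$, say $x=u_j$. The neighbors of $N+1$ in $S$ other than $N$ are $u_1,\dots,u_j$ and those of $N$ other than $N+1$ are $u_j,\dots,u_d$, so $S$ is the set (1), i.e. $S=T^{(j)}$. Conversely, contracting $T^{(j)}$ gives back $T$ and $u_j$. Counting pairs $(T,j)$ gives $\sum_T d(T)=C_{N-1}$, and there are $C_{N-2}$ triangulations $T$. $\square$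

This organization of all triangulations by repeated splitting is the Hurtado–Noy "tree of triangulations".

## 2. Flip graphs and the cycle spectrum

Here is what the construction is for. A *flip* removes a diagonal shared by two triangles and replaces it by the other diagonal of the resulting quadrilateral. The *associahedron* is the graph $\mathcal G_N$ ($N\ge3$) whose nodes are all triangulations of a convex $N$-gon, the set $\mathcal D_{N,3}$, with an edge between any two that differ in a flip. So $|\mathcal D_{N,3}|=C_{N-2}$.

Two triangulations are adjacent if and only if they share exactly $N-4$ diagonals. Indeed, $N-4$ noncrossing diagonals cut the polygon into $N-3$ cells, and a triangulation has $N-2$ triangles, so one cell is a quadrilateral and the others are triangles. Each of the $N-3$ diagonals of $T$ can be flipped in exactly one way, and different diagonals lead to different neighbors, so $\mathcal G_N$ is $(N-3)$-regular. Rotations of the polygon act as automorphisms of $\mathcal G_N$.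

A *cycle* is a simple cycle of length at least $3$. The *cycle spectrum* $S(\mathcal G_N)$ is the set of all lengths of cycles in $\mathcal G_N$. In plain words: you start at a triangulation, flip one diagonal at a time, never visit the same triangulation twice, and come back to the start; how many flips can such a round trip take? The paper of Rohan Acharya, Torsten Mütze and Francesco Verciani, "Flips in colorful triangulations", arXiv:2406.03783 (2024), is the source of the following conjecture: *we have $|S(\mathcal G_N)|/|\mathcal D_{N,3}|=1-o(1)$ as $N\to\infty$.* It is true, and the spectrum can be determined exactly.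

**Theorem 1.** $S(\mathcal G_3)=S(\mathcal G_4)=\emptyset$, $S(\mathcal G_5)=\{5\}$, $S(\mathcal G_6)=\{4,5\}\cup\{7,8,\dots,14\}$, and $S(\mathcal G_N)=\{4,5,\dots,C_{N-2}\}$ for all $N\ge 7$. In particular, for $N\ge7$,
$$\frac{|S(\mathcal G_N)|}{|\mathcal D_{N,3}|}=1-\frac{3}{C_{N-2}}=1-o(1),$$
so the conjecture holds.

**Theorem 2.** For $N\ge 7$, every triangulation lies on a cycle of every length $\ell$ with $4\le\ell\le C_{N-2}$. The range $N\ge 7$ is best possible.

The plan is an induction on $N$: cycles of $\mathcal G_N$ are lifted to $\mathcal G_{N+1}$ through the fibres. The proof is self-contained; in particular it reproves that $\mathcal G_N$ has a Hamiltonian cycle for $N\ge5$.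

We shall use *ears* several times. An ear of $T$ is a polygon vertex at which no diagonal of $T$ ends. Every triangulation with $N\ge4$ has an ear: the $N$ sides are distributed over only $N-2$ triangles, so some triangle contains two sides, and their common vertex is an ear.

## 3. At most five vertices, and no triangles in the flip graph

The graphs $\mathcal G_3$ and $\mathcal G_4$ have $1$ and $2$ nodes, so they have no cycles.

For $N=5$ there are five nodes, the fans $F_k$ at the vertices $k$, and the graph is $2$-regular. Going around,
$$F_5=\{25,35\},\quad F_3=\{13,35\},\quad F_1=\{13,14\},\quad F_4=\{14,24\},\quad F_2=\{24,25\}, \tag{3}$$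
where cyclically consecutive ones share a diagonal. So $\mathcal G_5$ is a $5$-cycle and $S(\mathcal G_5)=\{5\}$. Counting neighbors of the vertex $5$ gives the weights $w=3,2,1,1,2$ in this order. Their sum $9$ agrees with (2): $C_4-C_3=14-5$.

The length $3$ can be ruled out for all $N$ at once.

**Lemma 1.** No $\mathcal G_N$ contains a cycle of length $3$.

*Proof.* Let $T_1,T_2,T_3$ be pairwise adjacent and distinct, $T_2=(T_1\setminus\{y\})\cup\{y'\}$ and $T_3=(T_1\setminus\{x\})\cup\{x'\}$. If $x=y$, then $x'=y'$, because a quadrilateral has only two diagonals, so $T_2=T_3$, a contradiction. If $x\ne y$, then $x\in T_2\setminus T_3$. Since $|T_2\setminus T_3|=1$ and $y'\in T_2$, $y'\neq x$, we get $y'\in T_3$. But $y\in T_3$ as well, and $y'$ crosses $y$, a contradiction. $\square$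

## 4. Fibres as paths between two copies of $\mathcal G_N$

We now collect how edges of $\mathcal G_{N+1}$ run inside a fibre and between fibres. Let $N\ge4$.

**(F2)** *$T^{(j)}$ and $T^{(j+1)}$ are adjacent, so each fibre is a path from its first to its last element.* By (1), passing from $T^{(j)}$ to $T^{(j+1)}$ replaces the diagonal $\{N,u_j\}$ by $\{N+1,u_{j+1}\}$ and changes nothing else.

**(F3)** *If $T,T'$ are adjacent, then their first elements are adjacent and their last elements are adjacent. In particular $T\mapsto T^{(1)}$ embeds $\mathcal G_N$ in $\mathcal G_{N+1}$, so $S(\mathcal G_N)\subseteq S(\mathcal G_{N+1})$.* By (1) with $j=1$, we have $T^{(1)}=T\cup\{\{1,N\}\}$. By (1) with $j=d$, the last element is $T$ with $N$ renamed $N+1$, plus the diagonal $\{N-1,N+1\}$. In both cases a fixed diagonal is added to (a renaming of) $T$. So if $T,T'$ share $N-4$ diagonals, their first elements share $N-3$, and likewise their last elements; in an $(N+1)$-gon this is adjacency.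

**(F4)** *If $T_0,T_1$ are adjacent and $d(T_0)=d(T_1)=2$, then $T_1^{(1)},T_0^{(1)},T_0^{(2)},T_1^{(2)}$ is a path.* The outer two edges are in (F3), since with $d=2$ the second element is the last one, and the middle edge is in (F2).

**(F5)** *Exactly $C_{N-3}$ triangulations have $w=1$, and exactly $C_{N-3}$ have $w=2$.* We have $w(T)=1$ iff no diagonal ends at $N$, iff $\{1,N-1\}\in T$. What remains is to triangulate the $(N-1)$-gon on $1,\dots,N-1$, in $C_{N-3}$ ways. Flipping $\{1,N-1\}$ in such a $T$ gives a triangulation whose only diagonal at $N$ is the new one, so its weight is $2$. Conversely, if $\{N,x\}$ is the only diagonal at $N$, then it lies in the quadrilateral $N,1,x,N-1$, and flipping it gives $\{1,N-1\}$. So flipping is a bijection between $\{w=1\}$ and $\{w=2\}$.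

So $\mathcal G_{N+1}$ contains two copies of $\mathcal G_N$, the first and the last elements, and each node of one copy is joined to its partner in the other by a private path with $w(T)$ edges. In between, nothing of this kind is guaranteed. In the hexagon, label $2$ occurs over $F_5$ and over $F_2$, but not over $F_3$, although $F_3$ is adjacent to $F_5$. So we only cross between fibres at their ends.

## 5. Lifting a cycle through the fibres

The purpose of the next lemma is to turn one cycle of $\mathcal G_N$ into many cycles of $\mathcal G_{N+1}$ with controlled lengths.

**Lemma 2 (lifting).** Let $T_1,\dots,T_m$ (cyclically) be a cycle in $\mathcal G_N$, $N\ge 4$, and let $I\subseteq\{1,\dots,m\}$ with $|I|$ even. Then $\mathcal G_{N+1}$ has a cycle of length $m+\sum_{i\in I}w(T_i)$ that contains the whole fibre path of $T_i$ for each $i\in I$. For any prescribed $k$ it can be chosen to contain $T_k^{(1)}$.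

*Proof.* Choose levels $\varepsilon_i\in\{\text{first},\text{last}\}$, $i$ modulo $m$, such that $\varepsilon_i\ne\varepsilon_{i-1}$ exactly when $i\in I$. Going once around, the level changes $|I|$ times. Since $|I|$ is even, the choice closes up, and there are exactly two such choices, complementary to each other.

Join the fibres of $T_i$ and $T_{i+1}$ by the edge at level $\varepsilon_i$, which exists by (F3). In the fibre of $T_i$ we then arrive at level $\varepsilon_{i-1}$ and leave at level $\varepsilon_i$. If $i\in I$, these are the two ends of the fibre, and we traverse its whole path, by (F2). If $i\notin I$, they are the same element, and we use only this one. Different fibres are disjoint by (F1), so the result is a cycle. Its number of nodes is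
$$\sum_{i\in I}d(T_i)+(m-|I|)=m+\sum_{i\in I}w(T_i).$$
If $k\in I$, the cycle contains the whole fibre of $T_k$, hence $T_k^{(1)}$. If $k\notin I$, take the one of the two choices with $\varepsilon_k=$ first. $\square$

**Example.** Take the cycle (3) and $I$ corresponding to $F_1$ and $F_4$, both of weight $1$. Staying at the first level except between $F_1$ and $F_4$, we get the $7$-cycle
$$\{15,25,35\},\{13,15,35\},\{13,14,15\},\{13,14,46\},\{14,24,46\},\{14,15,24\},\{15,24,25\}$$
in $\mathcal G_6$, and $7=5+1+1$.

## 6. The hexagon: every length from 4 to 14 except 6

The hexagon is where the induction will start. It is also the one case with a gap inside the range.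

**Lemma 3.** $S(\mathcal G_6)=\{4,5\}\cup\{7,8,\dots,14\}$.

*Proof.* There are $14$ nodes, so no longer cycle exists, and length $3$ is excluded by Lemma 1.

**Step 1: lengths $5,7,8,\dots,13$ occur.** We lift the $5$-cycle (3). Sums of an even number of the weights $3,2,1,1,2$ include
$$0,\quad 2=1+1,\quad 3=2+1,\quad 4=2+2,\quad 5=3+2,\quad 6=2+2+1+1,\quad 7=3+2+1+1,\quad 8=3+2+2+1.$$
By Lemma 2 the lengths $5,7,8,9,10,11,12,13$ occur.

**Step 2: lengths $4$ and $14$ occur.** These two are not among the lifts in Step 1, so we write them down. A $4$-cycle is $\{13,14,15\},\{14,15,24\},\{14,24,46\},\{13,14,46\}$. A $14$-cycle is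
$$\begin{aligned}&\{13,14,15\},\{13,14,46\},\{13,36,46\},\{13,35,36\},\{13,15,35\},\{15,25,35\},\{15,24,25\},\\&\{24,25,26\},\{25,26,35\},\{26,35,36\},\{26,36,46\},\{24,26,46\},\{14,24,46\},\{14,15,24\}.\end{aligned}$$
These $14$ triangulations are distinct, and cyclically consecutive ones share two diagonals.

**Step 3: a map of $\mathcal G_6$.** To exclude length $6$ we list all edges. Name the $14$ nodes by a letter for the fibre and an index for the label:

* $a_1=\{15,25,35\}$, $a_2=\{25,26,35\}$, $a_3=\{26,35,36\}$, $a_4=\{26,36,46\}$ (over $F_5$);
* $b_1=\{13,15,35\}$, $b_3=\{13,35,36\}$, $b_4=\{13,36,46\}$ (over $F_3$);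
* $c_1=\{13,14,15\}$, $c_4=\{13,14,46\}$ (over $F_1$);
* $e_1=\{14,15,24\}$, $e_4=\{14,24,46\}$ (over $F_4$);
* $f_1=\{15,24,25\}$, $f_2=\{24,25,26\}$, $f_4=\{24,26,46\}$ (over $F_2$).

There are $9$ *vertical* edges, those of the fibre paths $a_1a_2a_3a_4$, $b_1b_3b_4$, $c_1c_4$, $e_1e_4$, $f_1f_2f_4$. There are $12$ *horizontal* edges: those of the $5$-cycles $a_1b_1c_1e_1f_1$ and $a_4b_4c_4e_4f_4$ given by (F3), and the edges $a_2f_2$ and $a_3b_3$. Since $\mathcal G_6$ is $3$-regular on $14$ nodes, it has $21$ edges, so this list is complete.

Horizontal edges preserve the label and project to edges of the $5$-cycle $\mathcal G_5$, in which the fibres come in the cyclic order $a,b,c,e,f$. Vertical edges project to single nodes and change the label. Each fibre contains each label at most once.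

**Step 4: there is no $6$-cycle.** Suppose there is one, with $v$ vertical edges. Its $6-v$ horizontal edges project to a closed walk of length $6-v$ in a $5$-cycle. We go through all values of $v$.

* $v=6$: the cycle lies in one fibre, which carries only a path. Impossible.
* $v=3$ or $v=5$: a closed walk of length $3$ or $1$ in a $5$-cycle does not exist.
* $v=1$: the label changes exactly once around the cycle. Impossible.
* $v=0$: the label is constant. For label $1$ or $4$ the horizontal edges form a $5$-cycle, and for label $2$ or $3$ a single edge. So the only cycles have length $5$.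
* $v=2$: the label changes from some $x$ to some $y$ and back, so both vertical edges join the labels $x,y$. They are distinct, hence lie in different fibres. The label pairs of vertical edges are $12,23,34$ in $a$; $13,34$ in $b$; $14$ in $c$; $14$ in $e$; $12,24$ in $f$. The pairs that occur in two fibres are $\{1,2\}$ (in $a,f$), $\{3,4\}$ (in $a,b$) and $\{1,4\}$ (in $c,e$). The rest of the cycle is one horizontal path with label $x$ and one with label $y$ between these two fibres, which are neighbors in $\mathcal G_5$. Such a path has length $1$ or $4$ for labels $1$ and $4$, and length $1$ for labels $2$ and $3$. So the total length lies in $\{4,7\}$, $\{4,7\}$, $\{4,7,10\}$ respectively, and is never $6$.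
* $v=4$: the closed walk has length $2$, so the two horizontal edges lie between the same two fibres. They are distinct, so they have different labels, and the rest of the cycle is the subpath between these two labels in each of the two fibres. Between $a$ and $b$ the horizontal edges have labels $1,3,4$, and the pairs $13,34,14$ give total lengths $2+2+1=5$, $2+1+1=4$, $2+3+2=7$. Between $a$ and $f$ they have labels $1,2,4$, and the pairs $12,24,14$ give $2+1+1=4$, $2+2+1=5$, $2+3+2=7$. In the other three cases the labels are $1,4$, and we get $2+2+1=5$ for $b,c$; $2+1+1=4$ for $c,e$; $2+1+2=5$ for $e,f$. None is $6$.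

So $6\notin S(\mathcal G_6)$. $\square$

The gap at $6$ disappears with one more vertex.

**Lemma 4.** $6\in S(\mathcal G_N)$ for all $N\ge7$.

*Proof.* By (F3) it suffices to treat $N=7$. In the heptagon consider the triangulations that contain the diagonal $14$. It cuts off the quadrilateral $1,2,3,4$ and the pentagon $1,4,5,6,7$, which are triangulated independently. Let $x,y$ be the two triangulations of the quadrilateral and let $p_1,p_2,p_3$ be consecutive in the $5$-cycle of triangulations of the pentagon. Then $xp_1,xp_2,xp_3,yp_3,yp_2,yp_1$ is a $6$-cycle. $\square$

## 7. What lifts of a Hamiltonian cycle cannot reach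

Put $m=C_{N-2}$ and $M=C_{N-1}$, the numbers of nodes of $\mathcal G_N$ and $\mathcal G_{N+1}$, and $W=\sum_T w(T)=M-m$. By (F3) all lengths of $\mathcal G_N$ survive in $\mathcal G_{N+1}$; these are at most $m$. The natural way to get the lengths above $m$ is to assume a Hamiltonian cycle of $\mathcal G_N$ and to lift it with all possible sets $I$. This gives the lengths $m+s$, where $s$ is the sum of the weights over an even number of triangulations. We need $s=1,2,\dots,W$. It stops at exactly the following places.

* $s=1$ requires that $I$ is a single node of weight $1$, so $|I|$ is odd. The length $m+1$ is never reached.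
* $s=W$ requires that $I$ is everything, so it is reached iff $m$ is even.
* $s=W-1$ requires that $I$ is everything except one node of weight $1$, so it is reached iff $m$ is odd.

So of the two top lengths $M-1$ and $M$ exactly one is reached. For $N=5$ we saw this by hand: $m=5$ is odd, the lifts of (3) give $13$ but not $14$, and we had to write down the Hamiltonian cycle of $\mathcal G_6$. For $N=6$, $m=14$ is even, and lifting a Hamiltonian cycle gives $42$ but not $41$. An induction that carries only a Hamiltonian cycle therefore breaks: for odd $m$ it loses the Hamiltonian cycle itself.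

The way out is to carry along also a cycle of length $m-1$, which misses a single node $T_0$. Its length has the other parity. Lifts of it miss the fibre of $T_0$, but if $T_0$ has weight $1$, this fibre is a single edge, and (F4) lets us insert it by a detour. The same $(m-1)$-cycle also yields $m+1=(m-1)+1+1$. The remaining sums $2\le s\le W-2$ cause no trouble, and we treat them first.

## 8. Even subset sums of the weights

The purpose of this section is to show that the parity condition on $|I|$ costs nothing in the range $2\le s\le W-2$. The reason is that there are many weights $1$ and $2$: replacing two $1$'s by one $2$ keeps the sum and changes the parity of the number of elements.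

**Lemma 5 (even subset sums).** Let $N\ge6$ and $W=\sum_T w(T)=C_{N-1}-C_{N-2}$. For every integer $s$ with $2\le s\le W-2$ there is a set $I$ of triangulations of the $N$-gon with $|I|$ even and $\sum_{T\in I}w(T)=s$.

*Proof.* Put $a=b=C_{N-3}$ and $A=a+2b=3C_{N-3}$. By (F5) there are $a$ triangulations of weight $1$ and $b$ of weight $2$. Since $N\ge6$, we have $a=b\ge C_3=5$.

**Step 1: weights $1$ and $2$ alone, both parities.** We claim that every $s$ with $2\le s\le A-2$ is the sum of an even number, and also of an odd number, of elements of weight $1$ or $2$. Using $y$ elements of weight $2$ and $s-2y$ of weight $1$ is possible iff $0\le y\le b$ and $0\le s-2y\le a$, that is, iff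
$$\max\left(0,\left\lceil \tfrac{s-a}2\right\rceil\right)\le y\le\min\left(b,\left\lfloor\tfrac s2\right\rfloor\right).$$
The number of elements used is $s-y$. So it suffices that this range contains two consecutive integers, i.e. that the lower bound is at most the upper bound minus $1$. There are four inequalities to check:

* $0\le b-1$ is clear.
* $0\le\lfloor s/2\rfloor-1$ holds since $s\ge2$.
* $\lceil (s-a)/2\rceil\le b-1$ holds since $s\le A-2=a+2b-2$.
* $\lceil (s-a)/2\rceil\le\lfloor s/2\rfloor-1$ holds since $a\ge3$ gives $s-a\le s-3$, and $s\le 2\lfloor s/2\rfloor+1$ gives $s-3\le2\lfloor s/2\rfloor-2$.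

**Step 2: adding the larger weights one at a time.** Let $v_1,\dots,v_r$ be the weights that are at least $3$, all at most $N-2$, and put $V_k=v_1+\dots+v_k$ for $0\le k\le r$. Take the first $k$ of these elements together with elements of weight $1$ and $2$ whose number has the same parity as $k$. By Step 1 this gives, with even cardinality, all sums in
$$[V_k+2,\;V_k+A-2].$$
We check that consecutive intervals leave no gap:
$$V_{k+1}+2\le V_k+(N-2)+2=V_k+N\le (V_k+A-2)+1 .$$
The last inequality says $A\ge N+1$. To see it, note that $C_{N-3}\ge N-1$ for $N\ge6$: this is $5\ge5$ for $N=6$, and from $N$ to $N+1$ the left side at least doubles, because $C_{n+1}/C_n=(4n+2)/(n+2)\ge2$ for $n\ge1$, while $2(N-1)\ge N$. Hence $A\ge3(N-1)\ge N+1$. The union of the intervals is $[2,V_r+A-2]$, and $V_r+A=W$. $\square$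

**Example.** For $N=6$ there are five weights $1$ and five weights $2$, so $A=15$. The remaining four nodes have weights $3,3,3,4$, namely $\{26,35,36\}$, $\{13,36,46\}$, $\{24,26,46\}$ and the fan $\{26,36,46\}$. The total is $W=5+10+9+4=28=42-14$. The intervals are $[2,13],[5,16],[8,19],[11,22],[15,26]$, with union $[2,26]$.

## 9. The two longest lengths: a detour through the missing fibre

This section supplies the lengths $M-1$ and $M$, which a Hamiltonian cycle alone cannot both give.

**Lemma 6.** Let $N\ge6$, $m=C_{N-2}$, $M=C_{N-1}$. If $\mathcal G_N$ has cycles of lengths $m$ and $m-1$, then $\mathcal G_{N+1}$ has cycles of lengths $M$ and $M-1$.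

*Proof.* Recall $\sum_T(1+w(T))=M$ from (2).

**Step 1: put the missing node where its fibre is an edge.** Let $\gamma$ be an $(m-1)$-cycle and $T_0$ the node it misses. $T_0$ has an ear. Rotations of the polygon are automorphisms of $\mathcal G_N$, so after rotating $\gamma$ and $T_0$ together we may assume that the ear is at $N$. Then $\{1,N-1\}\in T_0$ and $w(T_0)=1$.

**Step 2: find a neighbor on $\gamma$ of the same kind.** Since $T_0$ has $N-3\ge3$ diagonals, we can flip one different from $\{1,N-1\}$ and get $T_1$. Then $\{1,N-1\}\in T_1$, so $w(T_1)=1$; and $T_1\ne T_0$, so $T_1$ lies on $\gamma$.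

**Step 3: the detour.** Suppose a lift of $\gamma$ uses a set $I$ that contains $T_1$. Then it contains the whole fibre path of $T_1$, which is the edge $T_1^{(1)}T_1^{(2)}$, and it avoids the fibre of $T_0$. Replacing this edge by the path $T_1^{(1)},T_0^{(1)},T_0^{(2)},T_1^{(2)}$ of (F4) gives a cycle that is longer by $2$.

**Step 4: $m$ even.** For $M$, lift the Hamiltonian cycle with $I$ everything; $|I|=m$ is even, and the length is $m+W=M$. For $M-1$, choose $T_2\ne T_0,T_1$ with $w(T_2)=1$, which is possible since $C_{N-3}\ge5$. Lift $\gamma$ with $I$ all its nodes except $T_2$; then $|I|=m-2$ is even and $T_1\in I$. Compared with the total $M$, the lift misses the $d(T_0)=2$ elements of the fibre of $T_0$ and $w(T_2)=1$ element of the fibre of $T_2$, so its length is $M-3$. The detour of Step 3 gives length $M-1$.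

**Step 5: $m$ odd.** For $M-1$, lift the Hamiltonian cycle with $I$ everything except one node of weight $1$; $|I|=m-1$ is even, and the length is $M-1$. For $M$, lift $\gamma$ with $I$ all its nodes; $|I|=m-1$ is even, $T_1\in I$, and the length is $M-d(T_0)=M-2$. The detour gives length $M$. $\square$

## 10. The spectrum for all $N$

*Proof of Theorem 1.* The cases $N\le5$ are in Section 3, and $N=6$ is Lemma 3. For every $N$ we have $3\notin S(\mathcal G_N)$ by Lemma 1, and no length exceeds the number $C_{N-2}$ of nodes. For $N\ge7$ we have $6\in S(\mathcal G_N)$ by Lemma 4. It remains to show, by induction on $N\ge6$, that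
$$\{4,5\}\cup\{7,8,\dots,C_{N-2}\}\subseteq S(\mathcal G_N). \tag{4}$$

For $N=6$ this is in Lemma 3. Assume (4) for some $N\ge6$, and let $m=C_{N-2}$, $M=C_{N-1}$. Note $m\ge14$, so both $m$ and $m-1$ are lengths of cycles in $\mathcal G_N$ by (4). In $\mathcal G_{N+1}$ we obtain the lengths in four groups.

* $4,5,7,8,\dots,m$ occur since $S(\mathcal G_N)\subseteq S(\mathcal G_{N+1})$, by (F3).
* $m+1$: take an $(m-1)$-cycle in $\mathcal G_N$. It misses one node, so by (F5) it contains at least $C_{N-3}-1\ge4$ nodes of weight $1$. Apply Lemma 2 with $I$ consisting of two of them. The length is $(m-1)+2=m+1$.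
* $m+2,\dots,M-2$: apply Lemma 2 to a Hamiltonian cycle of $\mathcal G_N$ with the sets $I$ from Lemma 5. This gives $m+s$ for $2\le s\le W-2=M-m-2$.
* $M-1$ and $M$ occur by Lemma 6.

This is (4) for $N+1$. Hence $S(\mathcal G_N)=\{4,\dots,C_{N-2}\}$ for $N\ge7$, so $|S(\mathcal G_N)|=C_{N-2}-3$, and
$$\frac{|S(\mathcal G_N)|}{|\mathcal D_{N,3}|}=1-\frac3{C_{N-2}}\longrightarrow1.\qquad\blacksquare$$

## 11. Cycles of every length through a given triangulation

The last sentence of Lemma 2 was not needed so far. It lets us steer lifted cycles through a prescribed node, and this gives Theorem 2.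

*Proof of Theorem 2.*

**Step 1: cycles that miss one node.** We show: *for $N\ge5$, if $\mathcal G_N$ has a cycle $\gamma$ of length $C_{N-2}-1$, then every node lies on such a cycle.* Let $X$ be the node missed by $\gamma$ and $\rho$ the rotation of the polygon by one step. Suppose $\rho X=X$. Since $X$ has an ear, all vertices would be ears. But if two adjacent vertices $k,k+1$ are ears, then the triangle on the side $\{k,k+1\}$ is both $\{k-1,k,k+1\}$ and $\{k,k+1,k+2\}$, so $N=3$, a contradiction. Hence $\rho X\ne X$. The cycles $\gamma$ and $\rho\gamma$ miss only $X$ and only $\rho X$, respectively, so each node lies on at least one of them.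

**Step 2: every node is a first element, up to rotation.** Let $N\ge4$. Every node $T$ of $\mathcal G_{N+1}$ has an ear. After a rotation the ear is at $N+1$, so $\{1,N\}\in T$, and then $T=T'^{(1)}$ for $T'=T\setminus\{\{1,N\}\}\in\mathcal G_N$. Rotations do not change the lengths of cycles through a node, so we may assume this position. There are two consequences. If $T'$ lies on a cycle of length $\ell$ in $\mathcal G_N$, then $T$ lies on one of length $\ell$ in $\mathcal G_{N+1}$, by the embedding in (F3). Moreover, by the last part of Lemma 2, lifts of cycles through $T'$ may be chosen to pass through $T$.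

**Step 3: the hexagon.** We show: *every node of $\mathcal G_6$ lies on cycles of lengths $5,7,8,\dots,14$.* Let $T=T'^{(1)}$ as in Step 2. The $5$-cycle $\mathcal G_5$ passes through $T'$. Its lifts with the subset sums $0,2,3,\dots,8$ from Lemma 3, chosen to pass through $T$, have the lengths $5,7,8,\dots,13$. For $14$ use the Hamiltonian cycle.

**Step 4: lengths $4$ and $6$ in the heptagon.** We show: *every node $T$ of $\mathcal G_7$ lies on a $4$-cycle and on a $6$-cycle.* The dual tree of $T$ has the five triangles as nodes and the four diagonals as edges, joining the two triangles that share the diagonal. Its maximum degree is at most $3$. A tree on five nodes with this property is either a path, with edges $d_1,d_2,d_3,d_4$ in order, or a spider, with edges $e_1,e_2,e_3$ at the center and $e_4$ attached to the outer end of $e_3$. Put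
$$(\alpha,\beta,\delta)=(d_1,d_3,d_4)\quad\text{or}\quad(\alpha,\beta,\delta)=(e_4,e_1,e_2).$$
In both cases $\alpha$ shares no triangle with $\beta$ and none with $\delta$. So the quadrilateral in which $\alpha$ is flipped has no triangle in common with that of $\beta$, nor with that of $\delta$, and the flip of $\alpha$ commutes with those of $\beta$ and of $\delta$. (Nothing is assumed about $\beta$ and $\delta$; we never flip both.)

Let subscripts denote the flipped diagonals. Then
$$T,\;T_\alpha,\;T_{\alpha\beta},\;T_\beta\qquad\text{and}\qquad T_\beta,\;T,\;T_\delta,\;T_{\alpha\delta},\;T_\alpha,\;T_{\alpha\beta}$$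
are closed walks of length $4$ and $6$ in $\mathcal G_7$. Their nodes are distinct: a diagonal created by a flip crosses a diagonal of $T$ and so does not belong to $T$, and therefore the sets of diagonals among $\alpha,\beta,\delta$ that are still present are $\{\alpha,\beta,\delta\}$ for $T$, $\{\beta,\delta\}$ for $T_\alpha$, $\{\alpha,\delta\}$ for $T_\beta$, $\{\alpha,\beta\}$ for $T_\delta$, $\{\delta\}$ for $T_{\alpha\beta}$ and $\{\beta\}$ for $T_{\alpha\delta}$. So these are a $4$-cycle and a $6$-cycle, and both contain $T$.

**Step 5: the induction.** Let $N\ge6$, $m=C_{N-2}$, $M=C_{N-1}$. We show that every node of $\mathcal G_{N+1}$ lies on cycles of all lengths $4,\dots,M$, assuming for $N\ge7$ the corresponding statement for $\mathcal G_N$. Let $T=T'^{(1)}\in\mathcal G_{N+1}$ as in Step 2.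

* Lengths $4,\dots,m$. If $N=6$, then $m=14$; lengths $4$ and $6$ come from Step 4, and $5,7,8,\dots,14$ from Steps 2 and 3. If $N\ge7$, use the induction hypothesis for $T'$ and Step 2.
* Length $m+1$. By Theorem 1 (for $N=6$ note that $13\in S(\mathcal G_6)$) and Step 1, $T'$ lies on an $(m-1)$-cycle in $\mathcal G_N$. It contains at least $C_{N-3}-1\ge4$ nodes of weight $1$. Lift it with $I$ consisting of two of them, through $T$.
* Lengths $m+2,\dots,M-2$. A Hamiltonian cycle of $\mathcal G_N$ passes through $T'$. Lift it with the sets $I$ of Lemma 5, chosen to pass through $T$.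
* Length $M-1$. By Theorem 1, $\mathcal G_{N+1}$ has a cycle of length $M-1$; apply Step 1 to $\mathcal G_{N+1}$.
* Length $M$. By Theorem 1, $\mathcal G_{N+1}$ has a Hamiltonian cycle, and it contains $T$.

This proves the first statement of Theorem 2 for all $N\ge7$.

**Step 6: the range.** The range $N\ge7$ cannot be extended downward: $\mathcal G_6$ has no $6$-cycle by Lemma 3, and $\mathcal G_5$ has no $4$-cycle. (For $N=3,4$ the range $4\le\ell\le C_{N-2}$ is empty, and there are no cycles at all.) Nor can the lower bound on $\ell$ be improved, since by Lemma 1 length $3$ never occurs. $\blacksquare$
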